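\title{The equivariant Chern--Mather class of a symmetric orbit closure need not be Schubert positive}

\begin{abstract}
Let $G$ be a complex reductive group with an involution $\theta$, let $K=G^\theta_0$, and let $T=(H\cap K)_0$ for a $\theta$-stable pair $B\supset H$ of a Borel subgroup and a maximal torus. We show that the Schubert coefficients of the $T$-equivariant Chern--Mather class of a $K$-orbit closure $Y\subset G/B$ need not be nonnegative combinations of monomials in the simple roots. The counterexample is a fourfold in the flag variety of $G_2$ whose singularity along a closed orbit is the cone over the twisted cubic. In general, the top-degree part of the coefficient of $[G/B]_T$ is a local Euler obstruction of $Y$ times the product of the positive roots. This gives a necessary condition for positivity, an exact criterion for the degree-zero component when $T=H$, and a second counterexample for $G_2\times G_2$ with the swap involution.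
\end{abstract}

\section{The positivity question}\label{sec:intro}

Let $G$ be a (connected) reductive algebraic group over $\mathbb C$ with an involution $\theta$, and let $K=G^\theta_0$ be the identity component of its fixed group. Let $B\supset H$ be a $\theta$-stable Borel subgroup and maximal torus, $N$ the unipotent radical of $B$, and $T=(H\cap K)_0$. The positive roots are the roots of $H$ on $\operatorname{Lie}B$. Let $W$ be the Weyl group, $w_0$ its longest element, $X=G/B$ the flag variety, and $Y_w=\overline{BwB}/B$ the Schubert varieties. The group $K$ has finitely many orbits on $X$ (Wolf, Matsuki, Springer). Their closures generalize Schubert varieties: for $G=G_1\times G_1$ with the swap involution one obtains fiber bundles whose fibers are Schubert varieties of $G_1$ (Section~\ref{sec:group}).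

We write $H^T_*$ for $T$-equivariant Borel--Moore homology with rational coefficients. It is a module over $H_T^*=\operatorname{Sym}(\text{character lattice of }T)\otimes\mathbb Q$, where a character $\lambda$ stands for $c_1^T(\mathbb C_\lambda)$ and has degree $1$. The classes $[Y_w]_T$ form a basis of $H^T_*(X)$ over $H^*_T$, the \emph{Schubert basis}.

A singular variety has no tangent bundle, and the Chern--Mather class is the substitute obtained from limits of tangent spaces. Let $Z$ be a closed irreducible $T$-stable subvariety of dimension $k$ in a smooth $T$-variety $U$. The \emph{Nash blow-up} $\tilde Z$ is the closure of $\{(z,T_zZ):z\in Z_{\mathrm{reg}}\}$ in the Grassmann bundle $\operatorname{Gr}_k(TU)$. The projection $\nu:\tilde Z\to Z$ is proper and birational, and the tautological bundle restricts to a rank $k$ subbundle $\tilde{\mathcal T}\subset\nu^*TU$ that extends $TZ_{\mathrm{reg}}$. The \emph{equivariant Chern--Mather class} is the push-forward to $U$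
\[
c_M^T(Z)=\nu_*\bigl(c^T(\tilde{\mathcal T})\cap[\tilde Z]_T\bigr)=\sum_{j=0}^{k}c^T_{M,j}(Z),\qquad c^T_{M,j}(Z)\in H^T_{2j}(U).
\]
For smooth $Z$ it is $c^T(TZ)\cap[Z]_T$, and in all cases $c^T_{M,k}(Z)=[Z]_T$. The following question comes from \cite{GJL}.

\medskip
\noindent\textbf{Question.} \emph{Let $Y\subset X$ be the closure of a $K$-orbit. When $c_M^T(Y)$ is expressed in the Schubert basis, is each coefficient a sum of monomials in the simple roots of $G$, restricted to $T$, with nonnegative integer coefficients?}
\medskip

Call an element of $H_T^*$ \emph{$B$-nonnegative} if it is a combination, with nonnegative rational coefficients, of monomials in the restricted simple roots, and call a class in $H^T_*(X)$ $B$-nonnegative if all its Schubert coefficients are. Positive roots, and sums and products of $B$-nonnegative elements, are $B$-nonnegative. A positive answer for $Y$ implies that $c_M^T(Y)$ is $B$-nonnegative.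

\begin{example}\label{ex:sl2}
Let $G=SL_2$ and let $\theta$ be conjugation by $\operatorname{diag}(1,-1)$, so that $K=H=T$ is the diagonal torus. Let $\alpha$ be the positive root and $s$ the reflection. The orbit closures in $X=\mathbb P^1$ are $eB=Y_e$, $sB$ and $X$. Write $[sB]_T=a[Y_e]_T+b[X]_T$ with $\deg a=0$, $\deg b=1$. Forgetting the $T$-action gives $a=1$. The chart $X\setminus\{eB\}$ is the line $\mathbb C_\alpha$ with origin $sB$, and the class of the origin is $\alpha[\mathbb C_\alpha]_T$; so $b=\alpha$. The vector field generating the $T$-action is an invariant section of $TX$ with simple zeros at $eB$ and $sB$, so $c_1^T(TX)\cap[X]_T=[eB]_T+[sB]_T$. The three classes are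
\[
[Y_e]_T,\qquad [Y_e]_T+\alpha[X]_T,\qquad 2[Y_e]_T+(1+\alpha)[X]_T .
\]
\end{example}

The example suggests a positive answer, and there are two general reasons to guess the same. The top component $[Y]_T$ is always $B$-nonnegative (Theorem~\ref{thm:general}(d)), and for smooth $Y$ the coefficient of $[X]_T$ is zero or a product of factors $\gamma$ and $1+\gamma$ with $\gamma$ a positive root (Remark~\ref{rem:smooth}). The answer is nevertheless negative.

\begin{theorem}\label{thm:g2}
Let $G$ be of type $G_2$, with simple roots $\alpha$ (long) and $\beta$ (short), and let $\theta$ be conjugation by the element $t\in H$ with $\alpha(t)=-1$, $\beta(t)=1$. Then $T=H$, and there is a $K$-orbit closure $Y\subset X$ of dimension $4$ such that the coefficient of $[Y_{w_0}]_T=[X]_T$ in $c_M^T(Y)$ is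
\[
c=(1+\beta)(1+2\alpha+3\beta)(\alpha+\beta)(\alpha+2\beta)\bigl(3+2\alpha+3\beta-\alpha^2-3\alpha\beta\bigr).
\]
The degree $6$ part of $c$ is $-\prod_{\gamma>0}\gamma$, and the coefficient of $\alpha^5\beta$ in $c$ is $-2$. The polynomial $c$ is not a nonnegative real combination of monomials in the positive roots. In particular the Question has a negative answer.
\end{theorem}

The sign in degree $6$ has a local meaning. Let $\mathrm{Eu}_Y(x)\in\mathbb Z$ be MacPherson's local Euler obstruction \cite{MacP}, recalled in Section~\ref{sec:euler}; it depends only on the germ of $Y$ at $x$, it is $1$ at smooth points, and we set it equal to $0$ for $x\notin Y$. We identify $x\in X$ with its stabilizer, the Borel subgroup $B_x$. With this identification $X$ and $Y$ do not depend on $B$, while the Schubert basis and the simple roots do. ``Opposite'' always means opposite with respect to $H$.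

\begin{theorem}\label{thm:general}
Let $(G,\theta,H,T)$ be as above, $n=\dim X$, and let $Y\subset X$ be a $K$-orbit closure.
\begin{enumerate}
\item[(a)] Let $x\in X^T$ be such that some cocharacter of $T$ has only positive weights on $T_xX$. Then $B_x\supset H$. Let $U\cong T_xX$ be the orbit of $x$ under the unipotent radical of the Borel subgroup opposite to $B_x$. Then $c^T_{M,0}(Y)|_U=\mathrm{Eu}_Y(x)\,[x]_T$.
\item[(b)] Let $B_x$ be $\theta$-stable and contain $H$, and let $B$ be opposite to $B_x$; it is again $\theta$-stable. The degree $n$ part of the coefficient of $[X]_T$ in $c_M^T(Y)$ is $\mathrm{Eu}_Y(x)\prod_{\gamma>0}\gamma|_T$, and if this coefficient is $B$-nonnegative, then $\mathrm{Eu}_Y(x)\ge0$. Hence, if $c_M^T(Y)$ is $B$-nonnegative for all $\theta$-stable $B\supset H$, then $\mathrm{Eu}_Y(x)\ge 0$ whenever $B_x$ is $\theta$-stable and contains $H$.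
\item[(c)] Suppose $T=H$. Then $c^T_{M,0}(Y)=\sum_{x\in X^T}\mathrm{Eu}_Y(x)[x]_T$. Moreover, $c^T_{M,0}(Y)$ is $B$-nonnegative for every Borel subgroup $B\supset H$ if and only if $\mathrm{Eu}_Y\ge0$ on every closed $K$-orbit in $Y$.
\item[(d)] The top component $c^T_{M,\dim Y}(Y)=[Y]_T$ is $B$-nonnegative for every $\theta$-stable $B\supset H$. So positivity can fail only in lower components.
\end{enumerate}
\end{theorem}

\begin{corollary}\label{cor:group}
Let $G=G_1\times G_1$ with $G_1$ semisimple, let $\theta$ be the swap, $K$ the diagonal and $B=B_1\times B_1$. For $w$ in the Weyl group of $G_1$ and $Y_w\subset G_1/B_1$, let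
\[
Y=\{(gB_1,g'B_1):g^{-1}g'B_1\in Y_w\}.
\]
This is a $K$-orbit closure, and if $c_M^T(Y)$ is $B$-nonnegative, then $\mathrm{Eu}_{Y_w}(eB_1)\ge0$. Positivity fails for $G_1=G_2$ and $w=s_\beta s_\alpha s_\beta$: the degree $12$ part of the coefficient of $[X]_T$ is $-\prod_{\gamma>0}\gamma^2$, the product being over the positive roots of $G_1$.
\end{corollary}

The coefficient of $[X]_T$ can be read off on the open cell around $w_0B$, where all tangent weights are positive (Section~\ref{sec:tools}). So one looks for a singularity in a representation with positive weights whose Chern--Mather class has a negative term. The cone over the rational normal curve of degree $d$ contributes the factor $2-d$ in top degree, which is negative from $d=3$ on (Section~\ref{sec:cones}). The root system $G_2$ contains a string of four roots; it spans a copy of $\operatorname{Sym}^3\mathbb C^2$, and the cone of cubes in it is a slice of a $K$-orbit closure (Section~\ref{sec:g2}). This proves Theorem~\ref{thm:g2} without Euler obstructions. Section~\ref{sec:euler} identifies the top-degree factor in general, and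 Section~\ref{sec:group} treats the group case.

\begin{remark}
The opposite convention $c_1^T(\mathbb C_\lambda)=-\lambda$ multiplies the degree $j$ part of each coefficient by $(-1)^j$. The parts of degree $6$ and $12$ exhibited in Theorem~\ref{thm:g2} and Corollary~\ref{cor:group} do not change, so both counterexamples survive. On the other hand these parts have positive degree and vanish when the roots are set to zero; we make no claim about the non-equivariant specialization.
\end{remark}

\section{Equivariant homology, Nash blow-ups and the open cell}\label{sec:tools}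

For $T\cong(\mathbb C^*)^r$ and a $T$-variety $Z$, the group $H^T_j(Z)$ is the Borel--Moore homology of $Z\times^T(\mathbb C^m\setminus0)^r$ in degree $j+2r(m-1)$, for $m\gg0$. Thus $[Z]_T\in H^T_{2\dim Z}(Z)$, and an element of degree $i$ in $H_T^*$ lowers the homological degree by $2i$. We use the following standard facts.

\begin{enumerate}
\item[(H1)] There are $H^*_T$-linear push-forwards along proper equivariant maps, satisfying the projection formula, and restrictions to $T$-stable open subsets. Restriction commutes with proper push-forward, and it sends $[Z]_T$ to $[Z\cap U']_T$, which is $0$ if $Z\cap U'=\emptyset$.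
\item[(H2)] If $Z$ is smooth, $u\mapsto u\cap[Z]_T$ is an isomorphism $H_T^*(Z)\to H^T_*(Z)$. If an invariant section of an equivariant bundle $Q$ of rank $q$ on $Z$ vanishes transversally along $Z_0$, then $[Z_0]_T=c^T_q(Q)\cap[Z]_T$. For a representation $V$ this gives $H^T_*(V)=H^*_T\,[V]_T$, free of rank one, and $[0]_T=e^T(V)[V]_T$, where $e^T(V)$ is the product of the weights of $V$. Also $c^T(V)=\prod(1+\mu)$ over the weights $\mu$.
\item[(H3)] (Localization.) Let $Z$ be smooth and projective with $Z^T$ finite. Then $\int_Zu=\sum_{x\in Z^T}u|_x/e^T(T_xZ)$ for $u\in H_T^*(Z)$ (Atiyah--Bott). If $H_T^*(Z)$ is free over $H_T^*$, then $u$ is determined by the restrictions $u|_x$.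
\item[(H4)] (Graham \cite[Thm.~3.2]{Graham}, for the solvable group $TN$.) The class of a $T$-stable subvariety of $X$ is a combination of classes of $TN$-stable subvarieties, with coefficients that are nonnegative combinations of monomials in the weights of $T$ on $\operatorname{Lie}N$. The $N$-orbits on $X$ are the finitely many cells $BwB/B$, so these subvarieties are the $Y_w$; the weights are the restricted positive roots. Hence $[Z]_T$ is $B$-nonnegative for every $T$-stable subvariety $Z\subset X$.
\end{enumerate}

Three properties make $c_M^T(Z)$ computable. Let $Z\subset U$ have dimension $k$.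

\begin{enumerate}
\item[(M1)] \emph{Locality.} For $U'\subset U$ open and $T$-stable, $c_M^T(Z)|_{U'}=c_M^T(Z\cap U')$, because the Nash blow-up of $Z\cap U'$ is $\nu^{-1}(Z\cap U')$.
\item[(M2)] \emph{Change of model.} Let $\mu:Z'\to Z$ be proper, birational and equivariant, and let $\mathcal T\subset\mu^*TU$ be an equivariant rank $k$ subbundle that equals $\mu^*TZ_{\mathrm{reg}}$ over a dense open set. Then $c_M^T(Z)=\mu_*(c^T(\mathcal T)\cap[Z']_T)$. Indeed, $\mathcal T$ defines a map $Z'\to\operatorname{Gr}_k(TU)$ that sends a dense open set, hence all of $Z'$, into $\tilde Z$. The map $Z'\to\tilde Z$ is proper and birational, so it pushes $[Z']_T$ to $[\tilde Z]_T$, and it pulls $\tilde{\mathcal T}$ back to $\mathcal T$; apply the projection formula.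
\item[(M3)] \emph{Linear factors.} Let $U=V$ and $A$ be representations. The Nash blow-up of $Z\times A\subset V\oplus A$ is $\tilde Z\times A$ with bundle $\tilde{\mathcal T}\oplus A$. So if $c_M^T(Z)=f\,[V]_T$, then $c_M^T(Z\times A)=c^T(A)f\,[V\oplus A]_T$.
\end{enumerate}

Expanding a class in the Schubert basis is a global problem, but one coefficient is local.

\begin{lemma}\label{lem:cell}
Let $U=Nw_0B/B$ be the open cell. It is $T$-equivariantly isomorphic to $\operatorname{Lie}N$, with $w_0B$ as origin. For a closed irreducible $T$-stable $Y\subset X$, the coefficient $c$ of $[X]_T$ in $c_M^T(Y)$ is determined by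
\begin{equation}\label{eq:cell}
c_M^T(Y\cap U)=c\,[U]_T ,
\end{equation}
and the degree $i$ part of $c$ corresponds to the component $c^T_{M,n-i}$, where $n=\dim X$.
\end{lemma}

\begin{proof}
The isomorphism is $v\mapsto\exp(v)w_0B$. The complement of $U$ is $\bigcup_{w\ne w_0}Y_w$, so restriction to $U$ kills $[Y_w]_T$ for $w\neq w_0$ and sends $[X]_T$ to $[U]_T$. Now use (M1) and the freeness in (H2). The last claim holds because $[U]_T\in H^T_{2n}(U)$.
\end{proof}

\begin{remark}\label{rem:smooth}
Let $Y$ be smooth and $x=w_0B$. Under (H2), $c$ is the restriction to $x$ of the cohomology class dual to $c_M^T(Y)$. It is $0$ if $x\notin Y$, and $c^T(T_xY)\,e^T(T_xX/T_xY)$ if $x\in Y$, by the self-intersection formula. The weights of $T_xX\cong\operatorname{Lie}N$ are restricted positive roots, so $c$ is $B$-nonnegative, and for $x\in Y$ its degree $n$ part is $\prod_{\gamma>0}\gamma|_T$. A negative coefficient of $[X]_T$ therefore requires a singular $Y$.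
\end{remark}

\section{Cones over rational normal curves}\label{sec:cones}

The simplest singularities in a representation with positive weights are cones over smooth curves. Let $T$ be a two-dimensional torus whose character lattice has basis $\alpha,\beta$. Let $E=\langle x,y\rangle$, where $x,y$ have weights $0,\beta$, and for $d\ge1$ put
\[
V_d=\mathbb C_\alpha\otimes\operatorname{Sym}^dE,\qquad C_d=\{l^d:l\in E\}\subset V_d .
\]
The vector $x^{d-j}y^j$ has weight $\alpha+j\beta$. The set $C_d$ is the cone over the rational normal curve $\mathbb P(E)\hookrightarrow\mathbb P(\operatorname{Sym}^dE)$. It is closed, irreducible, of dimension $2$, smooth away from $0$, and $T$-stable, since $h\in T$ sends $(ax+by)^d$ to $\alpha(h)(ax+\beta(h)by)^d$.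

\begin{proposition}\label{prop:cone}
We have $c_M^T(C_d)=f_d\,[V_d]_T$ with
\[
f_d=\prod_{j=1}^{d-1}(\alpha+j\beta)\cdot\bigl(d+2\alpha+d\beta+(2-d)\,\alpha(\alpha+d\beta)\bigr).
\]
In particular the degree $d+1$ part of $f_d$ is $(2-d)\,e^T(V_d)$.
\end{proposition}

\begin{proof}
The tangent plane of a cone is constant along each ruling line, so the limits of tangent planes at the vertex are resolved by separating the lines. Let $\ell\subset E$ be the tautological line bundle on $\mathbb P^1=\mathbb P(E)$, and let $L\subset\mathbb P^1\times V_d$ be the total space of $\mathbb C_\alpha\otimes\ell^d$. The projection $\mu:L\to C_d$ is proper, and it is an isomorphism over $C_d\setminus0$ because $\mathbb P(E)\to\mathbb P(\operatorname{Sym}^dE)$ is a closed embedding. The derivative of $l\mapsto l^d$ is $e\mapsto d\,l^{d-1}e$, so the tangent space of $C_d$ at $l^d\ne0$ is $l^{d-1}E$. Hence (M2) applies to the pullback to $L$ of the subbundle $\mathcal T=\mathbb C_\alpha\otimes\ell^{d-1}\otimes E$ of the trivial bundle $V_d$ on $\mathbb P^1$.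

Let $Q=V_d/(\mathbb C_\alpha\otimes\ell^d)$, of rank $d$. The section $(\ell,v)\mapsto v\bmod\ell^d$ of $Q$ on $\mathbb P^1\times V_d$ vanishes transversally along $L$, so $[L]_T=c_d^T(Q)\cap[\mathbb P^1\times V_d]_T$ by (H2). Pushing forward along $\mathbb P^1\times V_d\to V_d$ gives $f_d=\int_{\mathbb P^1}c^T(\mathcal T)\,c_d^T(Q)$. Since $T\mathbb P^1=\operatorname{Hom}(\ell,E/\ell)$, the weights at the two fixed points are as follows.
\begin{center}
\begin{tabular}{c|c|c|c}
 & $T\mathbb P^1$ & $\mathcal T$ & $Q$\\ \hline
$\ell=\langle x\rangle$ & $\beta$ & $\alpha,\ \alpha+\beta$ & $\alpha+j\beta,\ 1\le j\le d$\\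
$\ell=\langle y\rangle$ & $-\beta$ & $\alpha+(d-1)\beta,\ \alpha+d\beta$ & $\alpha+j\beta,\ 0\le j\le d-1$
\end{tabular}
\end{center}
By (H3), $f_d=\beta^{-1}\prod_{j=1}^{d-1}(\alpha+j\beta)\cdot(F_x-F_y)$, where
\begin{align*}
F_x&=(1+\alpha)(1+\alpha+\beta)(\alpha+d\beta),\\
F_y&=(1+\alpha+(d-1)\beta)(1+\alpha+d\beta)\,\alpha .
\end{align*}
The homogeneous parts of $F_x-F_y$ are
\begin{align*}
\text{degree }1:&\quad(\alpha+d\beta)-\alpha=d\beta,\\
\text{degree }2:&\quad(2\alpha+\beta)(\alpha+d\beta)-(2\alpha+(2d-1)\beta)\alpha=\beta(2\alpha+d\beta),\\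
\text{degree }3:&\quad\alpha(\alpha+d\beta)\bigl[(\alpha+\beta)-(\alpha+(d-1)\beta)\bigr]=(2-d)\beta\,\alpha(\alpha+d\beta).
\end{align*}
Dividing by $\beta$ gives the formula, and $e^T(V_d)=\prod_{j=0}^d(\alpha+j\beta)$.
\end{proof}

The first three cases are
\begin{align*}
f_1&=(1+\alpha)(1+\alpha+\beta),\qquad f_2=2(\alpha+\beta)(1+\alpha+\beta),\\
f_3&=(\alpha+\beta)(\alpha+2\beta)(3+2\alpha+3\beta-\alpha^2-3\alpha\beta).
\end{align*}
For $d=1$ the cone is the plane $V_1$ and $f_1=c^T(V_1)$. For the quadric cone the top-degree part vanishes and positivity holds. The twisted cubic is the first case with a negative term. The number $2-d$ is the degree of the line bundle $\mathcal T/(\mathbb C_\alpha\otimes\ell^d)\cong\mathbb C_\alpha\otimes\ell^{d}\otimes T\mathbb P^1$ on $\mathbb P^1$: although all weights of $\mathcal T$ are positive, the tangent planes twist negatively around the vertex when $d\ge3$.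

\section{An orbit closure in the flag variety of $G_2$}\label{sec:g2}

Let $G$, $\alpha$, $\beta$ be as in Theorem~\ref{thm:g2}. The positive roots are $\alpha,\beta,\alpha+\beta,\alpha+2\beta,\alpha+3\beta$ and the highest root $\delta=2\alpha+3\beta$, and $w_0=-1$ on roots. The character lattice of $H$ is $\mathbb Z\alpha\oplus\mathbb Z\beta$, so $t$ exists and $t^2=1$; conjugation by $t$ is the split involution of $G$. It fixes $H$ pointwise, so $T=H\subset K$, and it preserves $B$. It acts on $\mathfrak g_{i\alpha+j\beta}$ by $(-1)^i$, so
\[
\mathfrak k=\operatorname{Lie}K=\mathfrak h\oplus\mathfrak g_{\pm\beta}\oplus\mathfrak g_{\pm\delta}.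
\]
Put $V=\bigoplus_{j=0}^3\mathfrak g_{\alpha+j\beta}$, so that $\operatorname{Lie}N=V\oplus\mathfrak g_\delta\oplus\mathfrak g_\beta$ (Figure~\ref{fig:g2}). At $w_0B$ the directions $\mathfrak g_\delta\oplus\mathfrak g_\beta$ are tangent to the $K$-orbit, and $V$ is transversal to it. We want an orbit closure that meets this slice in the cone $C_3$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.5]
\foreach \x/\y in {1/0,-1/0,0/1.732,0/-1.732}
 {\draw[gray] (0,0)--(\x,\y); \fill (\x,\y) circle (1.6pt);}
\draw[dashed] (-1.5,0.866)--(1.5,0.866);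
\foreach \x in {-1.5,-0.5,0.5,1.5}
 {\draw[gray] (0,0)--(\x,0.866); \draw[gray] (0,0)--(\x,-0.866);
  \draw[fill=white] (\x,0.866) circle (1.6pt); \draw[fill=white] (\x,-0.866) circle (1.6pt);}
\node[above] at (-1.5,0.9) {\small$\alpha$};
\node[above] at (-0.5,0.9) {\small$\alpha+\beta$};
\node[above] at (0.5,0.9) {\small$\alpha+2\beta$};
\node[above] at (1.5,0.9) {\small$\alpha+3\beta$};
\node[right] at (1.05,0) {\small$\beta$};
\node[right] at (0.05,1.732) {\small$\delta$};
\end{tikzpicture}
\caption{The roots of $G_2$. Filled dots are the roots $\pm\beta,\pm\delta$ of $K$. The dashed row is the string $\alpha,\dots,\alpha+3\beta$, whose root spaces span a copy of $\operatorname{Sym}^3\mathbb C^2$ for the $SL_2$ of the short root $\beta$.}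
\label{fig:g2}
\end{figure}

\subsection*{The cone in $V$}
Let $U_\gamma=\exp\mathfrak g_\gamma$, and let $M\subset K$ be generated by $T$ and $U_{\pm\beta}$. The group $\operatorname{Ad}(M)$ preserves $V$, since adding $\pm\beta$ does not change the coefficient of $\alpha$. The groups $U_{\pm\beta}$ generate the image of a homomorphism $SL_2\to M$, and the coroot $\beta^\vee$ has eigenvalue $\langle\alpha+j\beta,\beta^\vee\rangle=-3+2j$ on $\mathfrak g_{\alpha+j\beta}$. An $SL_2$-module with weights $-3,-1,1,3$, each of multiplicity one, is $\operatorname{Sym}^3E$ for the standard representation $E=\langle x,y\rangle$, with $x$ lowest and $y$ highest, and $x^{3-j}y^j$ spans $\mathfrak g_{\alpha+j\beta}$. So $T$ acts on $x^{3-j}y^j$ by $\alpha+j\beta$, and $V=V_3$ in the notation of Section~\ref{sec:cones}. Let $C=C_3\subset V$ and $v_0=x^3\in\mathfrak g_\alpha$. Both $T$ and $SL_2$ preserve $C\setminus0$, and $SL_2$ is transitive on $E\setminus0$. Hence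
\begin{equation}\label{eq:orbit}
\operatorname{Ad}(M)v_0=C\setminus0 .
\end{equation}

\subsection*{Passing to $G/P$}
The group $M$ does not fix $w_0B$, so \eqref{eq:orbit} cannot be used directly in $X$. It does fix the image of $w_0B$ in a partial flag variety. Let $P\supset B$ be the parabolic subgroup with $\operatorname{Lie}P=\mathfrak b\oplus\mathfrak g_{-\beta}$, let $\pi:X\to G/P$ be the projection, a locally trivial $\mathbb P^1$-bundle, and let $\bar x=w_0P$. The stabilizer of $\bar x$ is $P^-=w_0Pw_0^{-1}\supset M$, whose Lie algebra $\mathfrak p^-$ is the sum of $\mathfrak h$, $\mathfrak g_\beta$ and all negative root spaces. The unipotent radical $N_P$ of $P$ has Lie algebra $V\oplus\mathfrak g_\delta$, and it maps isomorphically onto the open cell $\bar U=N_P\bar x$ of $G/P$. Since $\delta$ is the highest root, $[\mathfrak g_\delta,V]=0$, and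
\[
\Phi:V\oplus\mathfrak g_\delta\to\bar U,\qquad\Phi(v,z)=\exp(z)\exp(v)\bar x=\exp(z+v)\bar x,
\]
is a $T$-equivariant isomorphism. We have $N=N_P\rtimes U_\beta$, so $(n,u)\mapsto nuw_0B$ is an isomorphism $N_P\times U_\beta\to U=Nw_0B/B$, and $\pi(nuw_0B)=n\bar x$ because $U_\beta\subset P^-$. This gives a $T$-equivariant chart
\begin{equation}\label{eq:chart}
U\cong V\oplus\mathfrak g_\delta\oplus\mathfrak g_\beta,\qquad \pi^{-1}(\Phi(A))\cap U\cong A\times\mathfrak g_\beta\quad\text{for }A\subset V\oplus\mathfrak g_\delta .
\end{equation}

Let $\mathcal O'=K\exp(v_0)\bar x$ and $Y'=\overline{\mathcal O'}\subset G/P$. The groups $M$ and $U_\delta$ act on $\bar U$ in a visible way. The remaining root subgroup $U_{-\delta}$ of $K$ does not preserve $\bar U$, and it could enlarge the orbit; a tangent space computation shows that it does not.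

\begin{lemma}\label{lem:slice}
$Y'\cap\bar U=\Phi(C\times\mathfrak g_\delta)$.
\end{lemma}

\begin{proof}
For $g\in M$ and $z\in\mathfrak g_\delta$ we have $\exp(z)g\in K$ and $g^{-1}\bar x=\bar x$, so
\[
\exp(z)g\exp(v_0)\bar x=\exp(z)\exp(\operatorname{Ad}(g)v_0)\bar x .
\]
By \eqref{eq:orbit}, $\mathcal O'\supset\Phi((C\setminus0)\times\mathfrak g_\delta)$, so $Y'\cap\bar U$ contains the closed irreducible threefold $\Phi(C\times\mathfrak g_\delta)$. As $Y'\cap\bar U$ is irreducible, it suffices to show $\dim\mathcal O'\le3$.

Translating by $\exp(-v_0)$ identifies the tangent space of $\mathcal O'$ at $\exp(v_0)\bar x$ with the image of $e^{-\operatorname{ad}v_0}\mathfrak k$ in $\mathfrak g/\mathfrak p^-$. The operator $e^{-\operatorname{ad}v_0}$ maps $\mathfrak g_\gamma$ into the sum of the $\mathfrak g_{\gamma+i\alpha}$ along the $\alpha$-string starting at $\gamma$. We go through the summands of $\mathfrak k$.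
\begin{itemize}
\item $\mathfrak h$ maps into $\mathfrak h\oplus\mathfrak g_\alpha$, with image $\mathfrak g_\alpha$ modulo $\mathfrak p^-$.
\item $\mathfrak g_\beta$ maps into $\mathfrak g_\beta\oplus\mathfrak g_{\alpha+\beta}$, as $2\alpha+\beta$ is not a root; the image lies in $\mathfrak g_{\alpha+\beta}$.
\item $\mathfrak g_{-\beta}\subset\mathfrak p^-$ is fixed, as $\alpha-\beta$ is not a root; the image is $0$.
\item $\mathfrak g_\delta$ is fixed, as $\delta+\alpha$ is not a root; the image is $\mathfrak g_\delta$.
\item $\mathfrak g_{-\delta}$ maps into $\mathfrak g_{-\delta}\oplus\mathfrak g_{-(\alpha+3\beta)}\subset\mathfrak p^-$, as $-\delta+2\alpha=-3\beta$ is not a root; the image is $0$.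
\end{itemize}
The image of $e^{-\operatorname{ad}v_0}\mathfrak k$ thus lies in $\mathfrak g_\alpha\oplus\mathfrak g_{\alpha+\beta}\oplus\mathfrak g_\delta$, which has dimension $3$.
\end{proof}

\begin{lemma}\label{lem:dense}
$Y=\pi^{-1}(Y')$ is the closure of a $K$-orbit, and $\dim Y=4$.
\end{lemma}

\begin{proof}
By Lemma~\ref{lem:slice}, $\dim Y'=3$, so $\dim Y=4$. From $P/B=\{eB\}\cup U_\beta s_\beta B/B$ we get $\pi^{-1}(\bar x)=\{w_0B\}\cup U_{-\beta}p$ with $p=w_0s_\beta B$. The group $U_{-\beta}\subset K$ commutes with $\exp(v_0)$, since $[v_0,\mathfrak g_{-\beta}]=0$. So the orbit $\mathcal O=K\exp(v_0)p$ contains $\exp(v_0)U_{-\beta}p$, which is the fiber over $\exp(v_0)\bar x$ minus one point. Translating by $K$, we see that $\mathcal O$ is dense in each fiber over $\mathcal O'$, hence in $\pi^{-1}(\mathcal O')$, which is dense in $Y$ because $\pi$ is open.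
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:g2}]
By Lemma~\ref{lem:slice} and \eqref{eq:chart}, $Y\cap U\cong C\times\mathfrak g_\delta\times\mathfrak g_\beta$. Now \eqref{eq:cell}, (M3) and Proposition~\ref{prop:cone} give $c=(1+\beta)(1+\delta)f_3$, which is the stated formula. Its degree $6$ part is $-\beta\delta\,e^T(V)=-\prod_{\gamma>0}\gamma$. In $\alpha\beta(\alpha+\beta)(\alpha+2\beta)(\alpha+3\beta)(2\alpha+3\beta)$ the monomial $\alpha^5\beta$ has coefficient $2$. As $T=H$, the ring $H_T^*$ is the polynomial ring $\mathbb Q[\alpha,\beta]$, so the expression of $c$ in monomials is unique and the coefficient $-2$ cannot be avoided. Finally, at $\alpha=\beta=s$ we have $c=-120s^6+O(s^5)<0$ for $s\gg0$, while every monomial in positive roots is positive for $s>0$.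
\end{proof}

\begin{remark}
The failure is not confined to the component $c^T_{M,0}(Y)$. Setting $\beta=0$ gives $\alpha^2(1+2\alpha)(3+2\alpha-\alpha^2)=3\alpha^2+8\alpha^3+3\alpha^4-2\alpha^5$, so $\alpha^5$ has coefficient $-2$ in $c$; by Lemma~\ref{lem:cell} this term comes from $c^T_{M,1}(Y)$.
\end{remark}

\section{The degree-zero component and the Euler obstruction}\label{sec:euler}

In Remark~\ref{rem:smooth} and Proposition~\ref{prop:cone} the top-degree part of the coefficient is an integer times the Euler class of the ambient representation, that is, $c^T_{M,0}$ is an integer multiple of $[0]_T$. The component $c^T_{M,0}$ comes from the top Chern class of $\tilde{\mathcal T}$, which is carried by the zeros of a section. A section that vanishes only over the origin explains the phenomenon and identifies the integer.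

\subsection*{Relative Euler classes}
Let $F$ be a complex vector bundle of rank $k$ on a $k$-dimensional variety $Z'$, with Thom class $\tau\in H^{2k}(F,F\setminus0)$, and let $s$ be a continuous section without zeros off a compact set $D$. The class $e(F,s)=s^*\tau\in H^{2k}(Z',Z'\setminus D)$ maps to $c_k(F)$ in $H^{2k}(Z')$. It is unchanged under homotopies of $s$ through sections without zeros off $D$. The cap product $e(F,s)\cap[Z']$ lies in $H_0(D)$ and maps to $c_k(F)\cap[Z']$ in $H_0(Z')$; its degree, the push-forward to a point, is unchanged if $Z'$ is replaced by an open neighborhood of $D$. If $F$ is equivariant and $s$, $D$ are $T$-invariant, the same constructions on $Z'\times^T(\mathbb C^m\setminus0)^r$ give equivariant versions, compatible with the maps that forget the action.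

\subsection*{The local Euler obstruction}
Let $Z\subset U$ have dimension $k$ and let $x\in Z$. Choose coordinates $z=(z_1,\dots,z_n)$ on $U$ centered at $x$, with the standard Hermitian product $\langle\ ,\ \rangle$, so that each fiber $\tilde{\mathcal T}_p$ is a subspace of $\mathbb C^n$. Let $\sigma(p)$ be the orthogonal projection of $z=\nu(p)$ to $\tilde{\mathcal T}_p$. For $v\in\tilde{\mathcal T}_p$ we have $d\|z\|^2(v)=2\operatorname{Re}\langle v,z\rangle=2\operatorname{Re}\langle v,\sigma(p)\rangle$, so the metric identifies $d\|z\|^2|_{\tilde{\mathcal T}}$ with $2\sigma$. For small $\varepsilon$ this section has no zeros over $0<\|z\|\le\varepsilon$. By MacPherson's definition \cite{MacP}, $\mathrm{Eu}_Z(x)$ is the obstruction to extending it from $\nu^{-1}(\|z\|=\varepsilon)$ to a nowhere-zero section over $\nu^{-1}(\|z\|\le\varepsilon)$; with $D=\nu^{-1}(x)$ this is the integer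
\[
\mathrm{Eu}_Z(x)=\deg\bigl(e(\tilde{\mathcal T},\sigma)\cap[\nu^{-1}(\|z\|<\varepsilon)]\bigr).
\]
We use two standard properties: (E1) $\mathrm{Eu}_Z(x)$ depends only on the isomorphism class of the analytic germ $(Z,x)$; (E2) $\mathrm{Eu}_{Z\times S}(x,s)=\mathrm{Eu}_Z(x)$ for $S$ smooth. By (E1), $\mathrm{Eu}_Y$ is constant on $K$-orbits when $Y$ is $K$-stable.

The section $\sigma$ is not invariant under the complex torus and has no evident relation to $c_k^T(\tilde{\mathcal T})$. The vector field of a contracting one-parameter subgroup is invariant, is automatically tangent to $Z$, and points outward as $\sigma$ does.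

\begin{lemma}\label{lem:contract}
Let $V$ be a representation of a torus $T$ on which some cocharacter $\lambda$ has only positive weights, and let $Z\subset V$ be a closed irreducible $T$-stable subvariety. Then $0\in Z$, and
\[
c^T_{M,0}(Z)=\mathrm{Eu}_Z(0)\,[0]_T=\mathrm{Eu}_Z(0)\,e^T(V)\,[V]_T .
\]
\end{lemma}

\begin{proof}
Choose weight coordinates $z_i$ on $V$, with $\lambda(s)$ acting on the $i$th coordinate line by $s^{a_i}$, $a_i>0$. For $z\in Z$ we have $0=\lim_{s\to0}\lambda(s)z\in Z$. Let $k=\dim Z$ and $D=\nu^{-1}(0)$, which is compact. The vector field $\xi=\sum a_iz_i\partial_i$ generates $\lambda$, so it is $T$-invariant and tangent to $Z_{\mathrm{reg}}$. The section $\nu^*\xi$ of $\nu^*TV$ lies in $\tilde{\mathcal T}$ over a dense open set, hence everywhere; we call it $\xi$ again. Since all $a_i$ are nonzero, it vanishes exactly on $D$.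

So $c_k^T(\tilde{\mathcal T})\cap[\tilde Z]_T$ is the image of $e^T(\tilde{\mathcal T},\xi)\cap[\tilde Z]_T\in H^T_0(D)$. As $\nu$ maps $D$ to the point $0$ and $H_0^T(\{0\})=\mathbb Q\,[0]_T$, we get $c^T_{M,0}(Z)=a[0]_T$ for a number $a$. Forgetting the action is an isomorphism $H_0^T(\{0\})\to H_0(\{0\})$, so $a=\deg(e(\tilde{\mathcal T},\xi)\cap[\tilde Z])$.

It remains to deform $\xi$ to $\sigma$. Let $p\notin D$ and $z=\nu(p)$. Since $\xi(p)\in\tilde{\mathcal T}_p$,
\[
\langle\xi(p),\sigma(p)\rangle=\langle\xi(p),z\rangle=\sum a_i|z_i|^2>0 ;
\]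
this is where positivity of the weights is used. In particular $\sigma(p)\ne0$, and for $0\le u\le1$ the number $\langle(1-u)\xi+u\sigma,\sigma\rangle=(1-u)\sum a_i|z_i|^2+u\|\sigma\|^2$ is positive at $p$. So $(1-u)\xi+u\sigma$ has no zeros off $D$, $e(\tilde{\mathcal T},\xi)=e(\tilde{\mathcal T},\sigma)$, and $a=\mathrm{Eu}_Z(0)$. The second equality is (H2).
\end{proof}

\begin{example}\label{ex:eu}
For $C_d\subset V_d$ take $\lambda$ with $\langle\alpha,\lambda\rangle=\langle\beta,\lambda\rangle=1$. Proposition~\ref{prop:cone} and Lemma~\ref{lem:contract} give $\mathrm{Eu}_{C_d}(0)=2-d$; in particular $\mathrm{Eu}_{C_3}(0)=-1$.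
\end{example}

\begin{proof}[Proof of Theorem~\ref{thm:general}]
(a) Let $\lambda$ be the cocharacter. It has no zero weight on $T_xX$, so $x$ is an isolated point of the fixed locus of $\lambda$. The connected group $H$ commutes with $\lambda$ and preserves this locus, so it fixes $x$; that is, $H\subset B_x$. Let $N'$ be the unipotent radical of the opposite Borel subgroup. Then $v\mapsto\exp(v)x$ is an $H$-equivariant isomorphism from $\operatorname{Lie}N'\cong\mathfrak g/\mathfrak b_x=T_xX$ onto the open set $U$. If $Y\cap U\ne\emptyset$, apply (M1) and Lemma~\ref{lem:contract} to $Y\cap U\subset U$. Otherwise $x\notin Y$ and both sides vanish.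

(b) The involution $\theta$ preserves $B_x$ and $H$, hence the unique Borel subgroup $B$ with $B\cap B_x=H$. In $X=G/B$ we have $x=w_0B$. To apply (a) we need a cocharacter of $T$, not only of $H$. Since $\theta$ preserves $(B,H)$, it permutes the positive coroots and fixes their sum $2\rho^\vee$. The image of $2\rho^\vee$ is a connected subgroup of $H\cap G^\theta$, so it lies in $T$. Moreover $\langle\gamma,2\rho^\vee\rangle=2$ for simple $\gamma$, so $2\rho^\vee$ is positive on all positive roots, whose restrictions are the weights of $T_xX$. Thus (a) applies with $U=Nw_0B/B$. By Lemma~\ref{lem:cell} the degree $n$ part $c_{(n)}$ of the coefficient $c$ of $[X]_T$ satisfies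
\begin{equation}\label{eq:top}
c_{(n)}[U]_T=c^T_{M,0}(Y)|_U=\mathrm{Eu}_Y(x)[x]_T=\mathrm{Eu}_Y(x)\prod_{\gamma>0}\gamma|_T\;[U]_T .
\end{equation}
When $T\ne H$ the restricted simple roots may be dependent, so we cannot compare monomials; we evaluate instead. If $c$ is $B$-nonnegative, so is $c_{(n)}$, because a monomial is homogeneous. Evaluation at $2\rho^\vee$ sends each monomial of degree $n$ to $2^n$ and $\prod_{\gamma>0}\gamma|_T$ to a positive number. Hence $\mathrm{Eu}_Y(x)\ge0$.

(c) If $T=H$, then $\theta$ is the identity on $H$ and preserves every root space, so every Borel subgroup containing $H$ is $\theta$-stable. By the proof of (b), each point $x$ of the finite set $X^T=X^H$ satisfies the hypothesis of (a), with a cell $U_x$. The only fixed point in $U_x\cong T_xX$ is $x$, so $[x']_T|_{U_x}=0$ for $x'\ne x$, and by (a) the two sides of the formula agree on each $U_x$. Under (H2) they are dual to cohomology classes with the same restriction to each fixed point. Since $H_T^*(X)\cong H^T_*(X)$ is free, (H3) gives the formula.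

Next, the closed $K$-orbits are exactly the orbits that meet $X^T$. For $x\in X^T$, the algebra $\mathfrak k\cap\mathfrak b_x$ is the sum of $\mathfrak h$ and the root spaces of those roots of $\mathfrak k$ that are positive for $B_x$; this is a Borel subalgebra of $\mathfrak k$. So $K\cap B_x$ contains a Borel subgroup of $K$, and $Kx$ is complete, hence closed. Conversely, a closed orbit is complete and contains a $T$-fixed point by Borel's fixed point theorem. Since $\mathrm{Eu}_Y$ is constant on $K$-orbits and vanishes off $Y$, the condition in (c) says that $\mathrm{Eu}_Y(x)\ge0$ for all $x\in X^T$.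

If this holds, then $c^T_{M,0}(Y)$ is a nonnegative combination of the classes $[x]_T$, each of which is $B$-nonnegative for every $B\supset H$ by (H4). Conversely, let $c^T_{M,0}(Y)$ be $B$-nonnegative for every $B\supset H$. Given $x\in X^T$, take $B$ opposite to $B_x$. The coefficient of $[X]_T$ in $c^T_{M,0}(Y)$ is $c_{(n)}$ in \eqref{eq:top}, and evaluation at $2\rho^\vee$ gives $\mathrm{Eu}_Y(x)\ge0$.

(d) This is (H4) applied to $Y$.
\end{proof}

For the fourfold $Y$ of Theorem~\ref{thm:g2}, part (b) and the degree $6$ part of $c$ give $\mathrm{Eu}_Y=-1$ on the closed orbit through $w_0B$, so the criterion in (c) fails there.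

\begin{remark}
Parts (a), (b), (d) use only that $Y$ is $T$-stable; $K$ enters in (c), where fixed points are traded for closed orbits. The hypothesis $T=H$ in (c) makes (a) available at every fixed point. Without it this can fail: for $SL_2\times SL_2$ with the swap, $T$ is the diagonal torus, and the fixed point $(eB_1,sB_1)$ has tangent weights $-\alpha$ and $\alpha$.
\end{remark}

\section{The group case}\label{sec:group}

\begin{proof}[Proof of Corollary~\ref{cor:group}]
Here $H=H_1\times H_1$, and $T\cong H_1$ is the diagonal. The condition defining $Y$ makes sense because $Y_w$ is $B_1$-stable. The map $(g,y)\mapsto(gB_1,gy)$ identifies $G_1\times^{B_1}Y_w$ with $Y$, so $Y$ is a locally trivial bundle over the first factor $G_1/B_1$ with fiber $Y_w$: if $\phi$ is a local section of $G_1\to G_1/B_1$, then $(p,q)\mapsto(p,\phi(p)^{-1}q)$ is a local trivialization. The dense subset $G_1\times^{B_1}(B_1wB_1/B_1)$ is the $K$-orbit of $(eB_1,wB_1)$, so $Y$ is an orbit closure. The trivialization sends a diagonal point $(p,p)$ to $(p,eB_1)$, so (E1) and (E2) give $\mathrm{Eu}_Y=\mathrm{Eu}_{Y_w}(eB_1)$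 on the diagonal.

The point $x=(w_0B_1,w_0B_1)$ is diagonal, and $B_x\supset H$ is $\theta$-stable and opposite to $B$. The positive roots of $G$ are $(\gamma,0)$ and $(0,\gamma)$ for $\gamma$ a positive root of $G_1$, and both restrict to $\gamma$ on $T$. By Theorem~\ref{thm:general}(b), the top-degree part of the coefficient of $[X]_T$ is $\mathrm{Eu}_{Y_w}(eB_1)\prod_{\gamma>0}\gamma^2$, and $B$-nonnegativity forces $\mathrm{Eu}_{Y_w}(eB_1)\ge0$.

Now let $G_1=G_2$, so that $\dim X=12$, and let $w=s_\beta s_\alpha s_\beta$. We must show that $\mathrm{Eu}_{Y_w}(eB_1)=-1$. We use the notation of Section~\ref{sec:g2} for $G_1$, and translate by a representative of $w_0$ in order to reuse the chart \eqref{eq:chart}. Let $P_\alpha\supset B_1$ be the parabolic subgroup with Lie algebra $\mathfrak b_1\oplus\mathfrak g_{-\alpha}$. For a reduced word, the product of the corresponding minimal parabolic subgroups is $\overline{B_1wB_1}$, so $Y_w=PP_\alpha P/B_1$. Hence $Y_w=\pi^{-1}(S)$ with $S=PP_\alpha P/P=\pi(Y_w)$ closed and irreducible, and $\dim S=\ell(w)-1=2$. Since $w_0Pw_0^{-1}=P^-\supset M$ and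 $w_0P_\alpha w_0^{-1}\supset U_\alpha$, the translate $w_0S$ contains
\[
MU_\alpha\bar x=\exp(\operatorname{Ad}(M)\mathfrak g_\alpha)\bar x=\Phi(C\times\{0\}),
\]
by \eqref{eq:orbit}. This set is closed in $\bar U$, irreducible and of dimension $2$, so $w_0S\cap\bar U=\Phi(C\times\{0\})$. By \eqref{eq:chart}, $w_0Y_w\cap U\cong C\times\{0\}\times\mathfrak g_\beta$, with $w_0B_1$ at the origin. Then (E1), (E2) and Example~\ref{ex:eu} give
\[
\mathrm{Eu}_{Y_w}(eB_1)=\mathrm{Eu}_{w_0Y_w}(w_0B_1)=\mathrm{Eu}_{C}(0)=-1.\qedhere
\]
\end{proof}

\begin{thebibliography}{9}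

\bibitem{Graham}
Graham, \emph{Positivity in equivariant Schubert calculus}, Duke Math. J. \textbf{109} (2001).

\bibitem{GJL}
William Graham, Minyoung Jeon, Scott Joseph Larson, \emph{Irreducible Characteristic Cycles for Orbit Closures of a Symmetric Subgroup}, arXiv:2603.28392 (2026).

\bibitem{MacP}
MacPherson, Ann. of Math. \textbf{100} (1974).

\end{thebibliography}
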